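# Objects with $\mathrm{Sym}^2X\cong X\oplus\bigwedge^2X$ and the group of order $21$

## 1. Tensor categories, Schur functors, the second Adams operation

Throughout, $k$ is an algebraically closed field with $\mathrm{char}\,k\ne 2,3$. Stronger restrictions on the characteristic are stated where they are used.

**Definition (pre-Tannakian category).** A $k$-linear abelian category $\mathcal C$ with a symmetric monoidal structure is pre-Tannakian if $\otimes$ is bilinear, every object has a dual, objects have finite length, Hom spaces are finite-dimensional, and $\mathrm{End}(\mathbf 1)=k$. It is semi-simple if every object is a direct sum of simple objects.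

*Example.* If $G$ is a finite group with $|G|\in k^\times$, then $\mathrm{Rep}\,G$ is semi-simple pre-Tannakian. So is the category of super vector spaces, where the symmetry carries the sign $-1$ on odd $\otimes$ odd.

We use the following standard facts about a semi-simple pre-Tannakian category.

* **(F1)** If $S$ is simple, $\mathrm{End}(S)=k$. The composition pairing $\mathrm{Hom}(W,S)\times\mathrm{Hom}(S,W)\to\mathrm{End}(S)=k$ is perfect for every $W$, and the dimension of either space is the multiplicity of $S$ in $W$. The unit $\mathbf 1$ is simple.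
* **(F2)** $\mathrm{Hom}(Y\otimes Z,W)=\mathrm{Hom}(Y,W\otimes Z^*)$: a factor may be moved across and dualized.
* **(F3)** An endomorphism $f$ has a trace $\mathrm{Tr}f\in k$, with $\mathrm{Tr}(fg)=\mathrm{Tr}(gf)$; put $\dim Y=\mathrm{Tr}(1_Y)$. An endomorphism $F$ of $Y\otimes Z$ has a partial trace in $\mathrm{End}(Y)$, obtained by closing the $Z$-strand, and the trace of the partial trace is $\mathrm{Tr}F$. The partial trace of the symmetry of $Y\otimes Y$ is $1_Y$.
* **(F4)** If $S$ is simple, then $\dim S\ne 0$. Indeed $\mathrm{Hom}(\mathbf 1,S\otimes S^*)=\mathrm{End}(S)=k$ is spanned by coevaluation and $\mathrm{Hom}(S\otimes S^*,\mathbf 1)$ by evaluation; by (F1) their composite, which is $\dim S$, is nonzero.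
* **(F5)** If $Y,Z\neq0$, then $Y\otimes Z\ne0$: for a simple summand $S$ of $Z$, $\mathbf 1$ is a summand of $S\otimes S^*$, so $Y$ is a summand of $Y\otimes S\otimes S^*$.

*Example.* The odd line in super vector spaces has dimension $-1$. Its sum with $\mathbf 1$ is a nonzero object of dimension $0$. So "dimension $0$" does not imply "zero"; (F4) is about simple objects only.

**Definition (Schur functors).** If $n!\in k^\times$, the group $S_n$ acts on $X^{\otimes n}$, and $\mathrm{Sym}^nX$, $\bigwedge^nX$ are the images of the symmetrizer and the antisymmetrizer. The object $\mathbf S_{(2,1)}(X)$ is the image on $X^{\otimes3}$ of a primitive idempotent of $k[S_3]$ for the two-dimensional irreducible representation $\mathrm{std}$.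

Since $\mathrm{char}\,k\neq2,3$, these are defined for $n\le4$. The trace of a permutation with $c$ cycles on $X^{\otimes n}$ is $(\dim X)^c$, whence $\dim\bigwedge^nX=d(d-1)\cdots(d-n+1)/n!$ with $d=\dim X$. As $\mathrm{Ind}_{S_2}^{S_3}\mathrm{sgn}=\mathrm{sgn}\oplus\mathrm{std}$ and $\mathrm{Ind}_{S_2}^{S_3}\mathrm{triv}=\mathrm{triv}\oplus\mathrm{std}$,
$$X\otimes{\textstyle\bigwedge}^2X\cong{\textstyle\bigwedge}^3X\oplus\mathbf S_{(2,1)}(X),\qquad X\otimes\mathrm{Sym}^2X\cong\mathrm{Sym}^3X\oplus\mathbf S_{(2,1)}(X).\tag{1}$$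

*Example.* If $X$ is a vector space of dimension $2$, then $\bigwedge^3X=0$ and $\mathbf S_{(2,1)}(X)\cong X\otimes\bigwedge^2X$ has dimension $2$. If $X$ is the odd line, then $\mathrm{Sym}^2X=0$ and $\bigwedge^2X=X\otimes X\cong\mathbf 1$.

**Definition (second Adams operation).** Let $\mathrm K(\mathcal C)$ be the Grothendieck group; it is free on the classes of simple objects. The ring homomorphism $\psi^2:\mathrm K(\mathcal C)\to\mathrm K(\mathcal C)$ is given by
$$\psi^2([X])=[\mathrm{Sym}^2X]-[{\textstyle\bigwedge}^2X].$$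

*Example.* For a one-dimensional representation $\chi$ of a group, $\mathrm{Sym}^2\chi=\chi^2$ and $\bigwedge^2\chi=0$, so $\psi^2[\chi]=[\chi^2]$. Hence in $\mathrm{Rep}(\mathbb Z/7)$, with $7\in k^\times$, $\psi^2$ doubles characters, and $[\chi]+[\chi^2]+[\chi^4]$ is fixed by $\psi^2$, because $\{1,2,4\}$ is stable under doubling modulo $7$.

**Definition (generating object).** $X$ generates $\mathcal C$ if every object is a subquotient (here: a summand) of a finite direct sum of objects $X^{\otimes a}\otimes X^{*\otimes b}$.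

*Example.* The sign representation of $S_3$ over $\mathbb C$ does not generate $\mathrm{Rep}\,S_3$: its tensor powers and their duals contain only the trivial and sign representations.

**The three conditions.** For a generating object $X$ consider:

* (i) $[X]$ is fixed by $\psi^2$;
* (ii) $X$ and $\bigwedge^2X$ are simple;
* (iii) $X$ is not a summand of $\mathbf S_{(2,1)}(X)$.

*Example (the group of order $21$).* Let $\mathrm{char}\,k\ne 2,3,7$. Let $\mathbb H=\mathbb Z/7\rtimes\mathbb Z/3$ be the non-abelian group of order $21$; a generator of $\mathbb Z/3$ acts on the characters of $\mathbb Z/7$ by doubling. Let $V$ be induced from a non-trivial character $\chi$ of $\mathbb Z/7$. It has a basis $v_1,v_2,v_4$, where $v_i$ has weight $i$ (that is, $\chi^i$), and the generator permutes $v_1\to v_2\to v_4\to v_1$. Then $\bigwedge^2V$ has weights $1+2,\,2+4,\,1+4=3,6,5$, which are the weights of $V^*$; so $\bigwedge^2V\cong V^*$ is simple. The weights of $\mathrm{Sym}^2V$ are $2,4,1$ and $3,6,5$; so $\mathrm{Sym}^2V\cong V\oplus V^*=V\oplus\bigwedge^2V$.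 Thus (i) and (ii) hold. Next, $V\otimes\bigwedge^2V\cong V\otimes V^*$ has weights $i-j$ with $i,j\in\{1,2,4\}$, and every nonzero residue modulo $7$ is such a difference exactly once. So it contains $V$. As $\bigwedge^3V$ is one-dimensional, (1) shows that $V$ lies in $\mathbf S_{(2,1)}(V)$: condition (iii) fails. Finally $\bigwedge^4V=0$, as $V$ is a three-dimensional vector space. (Section 13 redoes this in greater generality, including why $V$ generates.)

We can now pose the question. It comes from Andrew Snowden, Noah Snyder, "A characterization of the Delannoy category by Adams operations", arXiv:2511.05768 (2025).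

> Let $\mathrm{char}\,k\neq2,3,5,7$. Suppose (i) and (ii) hold and (iii) fails, and assume $\bigwedge^4X\ne0$, which excludes the example just given. Can this occur?

The answer is no, and more is true.

**Theorem A.** Let $\mathrm{char}\,k\ne2,3,5,7$, let $\mathcal C$ be semi-simple pre-Tannakian over $k$, and let $X$ be a generating object. If (i) and (ii) hold and (iii) fails, then $\bigwedge^4X=0$. So the case asked about does not occur.

**Theorem B.** Let $\mathrm{char}\,k\ne2,3$ and let $X$ be a generating object satisfying (i) and (ii). Then $\dim X\in\{-1,3\}$, and the following are equivalent: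

* (a) (iii) fails;
* (b) $\bigwedge^2X\cong X^*$;
* (c) $\dim X=3$;
* (d) $\bigwedge^4X=0$;
* (e) $(\mathcal C,X)\simeq(\mathrm{Rep}\,G,V)$, where $G=\mu_7\rtimes\mathbb Z/3$ with faithful action and $V=\mathrm{Ind}_{\mu_7}^G\chi$ with $\chi\neq1$.

If $\mathrm{char}\,k\ne7$, then $G\cong\mathbb H$.

Here $\mu_7$ is the diagonalizable group scheme with character group $\mathbb Z/7$. In characteristic other than $7$ it is the constant group $\mathbb Z/7$ (after a choice of root of unity); in characteristic $7$ it is connected with a single $k$-point.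

## 2. Invertible objects and two-dimensional representations

*Invertible $X$.* If $X\otimes X^*\cong\mathbf 1$, the symmetry of the invertible object $X\otimes X$ is a scalar $q$ with $q^2=1$. If $q=1$, then $\bigwedge^2X=0$ is not simple. If $q=-1$, then $\mathrm{Sym}^2X=0$ and (i) reads $[X]+[\bigwedge^2X]=0$, which is absurd. So no invertible object satisfies (i) and (ii).

*Two-dimensional representations.* Let $X$ be a two-dimensional representation of a group, satisfying (i) and (ii), and let $A=\bigwedge^2X$. Then $\mathrm{Sym}^2X\cong X\oplus A$, so $A$ occurs at least twice in $X\otimes X$. But $\mathrm{Hom}(A,X\otimes X)=\mathrm{Hom}(A\otimes X^*,X)$, and $A\otimes X^*\cong X$ because $\dim X=2$. This Hom space is one-dimensional, a contradiction.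

*Finite groups over $\mathbb C$.* If $X$ has character $\chi$, then $\psi^2[X]$ has character $g\mapsto\chi(g^2)$. So (i) says $\chi(g^2)=\chi(g)$ for all $g$. If $g^2=1$, then $\chi(g)=\chi(1)$ and $g$ acts trivially. Hence if $X$ is faithful, the group has odd order.

In all these cases $\dim X$ is controlled by counting. Let us see how far counting goes in general.

## 3. The five summands of $X\otimes X^*$

From now on $X$ is a generating object satisfying (i) and (ii). Write $A=\bigwedge^2X$ and $d=\dim X$, and let $\tau$ be the symmetry of $X\otimes X$.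

By (i) and semi-simplicity, $\mathrm{Sym}^2X\cong X\oplus A$, so $X\otimes X\cong X\oplus A\oplus A$.

**Step 1: $A\not\cong X$.** This is needed to count endomorphisms. Suppose $A\cong X$, so $X\otimes X\cong X^{\oplus3}$. Since $\mathrm{Hom}(X,X\otimes X^*)=\mathrm{Hom}(X\otimes X,X)$, the object $X$ has multiplicity $3$ in $X\otimes X^*$, and so does $X^*$, since $X\otimes X^*$ is self-dual. By (F2), $\mathrm{End}(X\otimes X^*)\cong\mathrm{End}(X\otimes X)$, which has dimension $9$. If $X\not\cong X^*$, the left side has dimension at least $9+9=18$, a contradiction. If $X\cong X^*$, then $\mathbf 1\subset X\otimes X^*\cong X^{\oplus3}$, so $X\cong\mathbf 1$ and $A=0$, a contradiction.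

**Step 2: $X\not\cong\mathbf 1$, $A\not\cong\mathbf 1$, $X\not\cong X^*$.** The purpose is to kill all invariant forms on $X$. If $X\cong\mathbf 1$, then $A=0$. If $A\cong\mathbf 1$, then $\mathbf 1$ occurs at least twice in $X\otimes X$, but $\dim\mathrm{Hom}(\mathbf 1,X\otimes X)=\dim\mathrm{Hom}(X^*,X)\le1$. If $X\cong X^*$, then $\mathbf 1\subset X\otimes X\cong X\oplus A\oplus A$ forces $X\cong\mathbf 1$ or $A\cong\mathbf 1$. In particular
$$\mathrm{Hom}(X,\mathbf 1)=0,\qquad\mathrm{Hom}(X\otimes X,\mathbf 1)=0.\tag{2}$$

**Step 3: decompose $X\otimes X^*$.** By Step 1, $\dim\mathrm{End}(X\otimes X^*)=\dim\mathrm{End}(X\otimes X)=1+4=5$. The multiplicity of $\mathbf 1$ in $X\otimes X^*$ is $1$. The multiplicity of $X$ is $\dim\mathrm{Hom}(X\otimes X,X)=1$, and by duality that of $X^*$ is $1$. These three simples are distinct by Step 2, so the squares of the remaining multiplicities sum to $2$. Hence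
$$X\otimes X^*\cong\mathbf 1\oplus X\oplus X^*\oplus B\oplus C\tag{3}$$
with five pairwise non-isomorphic simple objects, and the set $\{B,C\}$ is stable under duality. By (F4), $d\ne0$, and $d\ne1$ since $\dim A=d(d-1)/2\ne0$. Also
$$\dim B+\dim C=d^2-2d-1.\tag{4}$$

**Step 4: the multiplicities of $X$ in degree three.** Let $s,m,t$ be the multiplicities of $X$ in $\mathbf S_{(2,1)}(X),\bigwedge^3X,\mathrm{Sym}^3X$. By (1), $s+m=\dim\mathrm{Hom}(X\otimes A,X)=\dim\mathrm{Hom}(A,X\otimes X^*)\le1$. Since $X\otimes\mathrm{Sym}^2X\cong X\otimes X\oplus X\otimes A$, we also get $t+s=1+(s+m)$. If (iii) fails, then $s\ge1$, so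
$$s=1,\quad m=0,\quad t=1,\qquad A\in\{X^*,B,C\}.\tag{5}$$
For the last part: $A$ is one of the five simples in (3), and it is neither $\mathbf 1$ nor $X$.

## 4. A product, a coproduct and four operators on $X\otimes X$

Let $\mu$ span $\mathrm{Hom}(X\otimes X,X)$ and let $\delta$ span $\mathrm{Hom}(X,X\otimes X)$. By (F1) we may normalize $\mu\delta=1$. Since $X$ is not a summand of $\bigwedge^2X$, we have $\mu\tau=\mu$ and $\tau\delta=\delta$: $\mu$ is commutative and $\delta$ is cocommutative.

**Element notation.** We write $xy=\mu(x\otimes y)$ and $\delta(x)=x_1\otimes x_2$ (a sum is understood), and $L_z(y)=zy$. Iterated coproducts are written $(\delta\otimes1)\delta(x)=x_{11}\otimes x_{12}\otimes x_2$ and $(1\otimes\delta)\delta(x)=x_1\otimes x_{21}\otimes x_{22}$. Such a formula is shorthand for a composite of $\mu$, $\delta$ and permutations of factors; an identity of formulas is an identity of morphisms. For instance $x\otimes y\mapsto x_1\otimes x_2y$ means $(1\otimes\mu)(\delta\otimes1)$. Normalization says $x_1x_2=x$; cocommutativity says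 $x_1\otimes x_2=x_2\otimes x_1$.

*Example.* In $\mathrm{Rep}\,\mathbb H$, weights force $\mu$ and $\delta$ to be, up to scalars,
$$v_1v_1=v_2,\quad v_2v_2=v_4,\quad v_4v_4=v_1,\quad v_iv_j=0\ (i\ne j),$$
$$\delta(v_2)=v_1\otimes v_1,\quad\delta(v_4)=v_2\otimes v_2,\quad\delta(v_1)=v_4\otimes v_4.$$
These are $\mathbb H$-equivariant and $\mu\delta=1$. The product is not associative: $(v_1v_1)v_2=v_4$ but $v_1(v_1v_2)=0$.

Let $p=\delta\mu$, the projector of $X\otimes X$ onto $X$, and define endomorphisms of $X\otimes X$ by
$$h(x\otimes y)=x_1\otimes x_2y,\qquad g=\tau h:\ x\otimes y\mapsto x_2y\otimes x_1,$$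
$$g'=h\tau:\ x\otimes y\mapsto y_1\otimes y_2x,\qquad h'=\tau h\tau:\ x\otimes y\mapsto xy_1\otimes y_2.$$
(For $h'$: $x\otimes y\mapsto y\otimes x\mapsto y_1\otimes y_2x\mapsto y_2x\otimes y_1=xy_1\otimes y_2$.)

**Step 1: two linear relations.** The purpose is to express symmetrizations of $h$ by scalars. The morphism $(1-\tau)h(1-\tau)=h-g-g'+h'$ factors through $\bigwedge^2X$, and $\mathrm{End}(\bigwedge^2X)=k$. The morphism $(1+\tau)h(1+\tau)=h+g+g'+h'$ factors through $\mathrm{Sym}^2X\cong X\oplus A$, whose endomorphism algebra is spanned by $\frac{1+\tau}2$ and $p$. So there are $\lambda,\rho,\sigma\in k$ with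
$$h-g-g'+h'=2\lambda(1-\tau),\qquad h+g+g'+h'=2\rho(1+\tau)+4\sigma p.\tag{6}$$

**Step 2: the scalar $\kappa$.** Since $\mathrm{Hom}(X\otimes X,X)=k\mu$, there is $\kappa\in k$ with $\mu h=\kappa\mu$, that is,
$$x_1(x_2y)=\kappa\,xy.\tag{7}$$
As $\mu\tau=\mu$, also $\mu g=\mu g'=\mu h'=\kappa\mu$. Moreover $h\delta$ is a multiple of $\delta$; applying $\mu$ shows that the multiple is $\kappa$, so
$$x_{11}\otimes x_{12}x_2=\kappa\,x_1\otimes x_2.\tag{8}$$
Applying $\mu$ to the second relation of (6), with $\mu p=\mu$, gives $4\kappa=4\rho+4\sigma$, so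
$$\kappa=\rho+\sigma.\tag{9}$$

**Step 3: traces.** We have $\mathrm{Tr}(1)=d^2$, $\mathrm{Tr}\,\tau=d$ and $\mathrm{Tr}\,p=\mathrm{Tr}(\mu\delta)=d$. The partial trace of $g$ over the second factor feeds the second output $x_1$ into the input $y$; it is $x\mapsto x_2x_1=x$. So $\mathrm{Tr}\,g=d$, and $\mathrm{Tr}\,g'=\mathrm{Tr}(h\tau)=\mathrm{Tr}(\tau h)=d$. The partial trace of $h$ over the second factor is $x\mapsto x_1\,\mathrm{tr}(L_{x_2})$, and $z\mapsto\mathrm{tr}(L_z)$ lies in $\mathrm{Hom}(X,\mathbf 1)=0$. So $\mathrm{Tr}\,h=\mathrm{Tr}\,h'=0$. The traces of (6) are $-2d=2\lambda(d^2-d)$ and $2d=2\rho(d^2+d)+4\sigma d$. Dividing by $2d\ne0$,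
$$\lambda(d-1)=-1,\qquad\rho(d+1)+2\sigma=1.\tag{10}$$

*Example.* In $\mathrm{Rep}\,\mathbb H$, $h(v_2\otimes v_1)=v_1\otimes v_2$ and its cyclic shifts are the only nonzero values of $h$ on basis tensors. Hence $(1-\tau)h(1-\tau)(v_1\otimes v_2)=-(1-\tau)(v_1\otimes v_2)$, which gives $\lambda=-\frac12=-1/(d-1)$ for $d=3$. Taking $x=y=v_2$ in (7): $v_1(v_1v_2)=0$ while $v_2v_2=v_4$, so $\kappa=0$.

## 5. Rotation to $\mathrm{End}(X\otimes X^*)$ and the duality $C\cong B^*$

The relations so far live on $X\otimes X$. We now read the same operators on $X\otimes X^*$, where the multiplicities are all one.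

View $M=x\otimes\xi\in X\otimes X^*$ as the endomorphism $u\mapsto x\langle\xi,u\rangle$ of $X$. For $F\in\mathrm{End}(X\otimes X)$ define $\hat F\in\mathrm{End}(X\otimes X^*)$ by
$$\hat F(x\otimes\xi)=\bigl(y\mapsto(1\otimes\xi)F(x\otimes y)\bigr).$$
By (F2) this is a linear isomorphism: the second input of $F$ becomes an output $X^*$, and the second output becomes an input $X^*$. Closing all strands gives the same closed diagram, so $\mathrm{Tr}\,\hat F=\mathrm{Tr}\,F$. By (3), $\mathrm{End}(X\otimes X^*)=\bigoplus_Ske_S$ with $S\in\{\mathbf 1,X,X^*,B,C\}$ and $e_S$ the projector onto $S$. Write $\hat F=\sum_SF_Se_S$.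

**Step 1: adjoints.** This relates $h'$ to $h$. On $X\otimes X^*$ we have the nondegenerate form $\mathrm{tr}(NM)$. For $N=u\otimes\eta$ and $M=x\otimes\xi$,
$$\mathrm{tr}(N\hat F(M))=\langle\eta,\hat F(M)(u)\rangle=(\eta\otimes\xi)F(x\otimes u).$$
On the other hand $\widehat{\tau F\tau}(N)$ is $y\mapsto(1\otimes\eta)\tau F(y\otimes u)=(\eta\otimes1)F(y\otimes u)$, so $\mathrm{tr}(\widehat{\tau F\tau}(N)M)=(\eta\otimes\xi)F(x\otimes u)$ as well. Thus $\hat F$ and $\widehat{\tau F\tau}$ are adjoint. The adjoint of $e_S$ is an idempotent whose kernel is the orthogonal of the summand $S$. The form pairs $S$ nontrivially only with $S^*$, so this orthogonal is the sum of all summands other than $S^*$, and the adjoint of $e_S$ is $e_{S^*}$. Since $h'=\tau h\tau$,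
$$h'_S=h_{S^*}.\tag{11}$$

**Step 2: $\hat1,\hat\tau,\hat g,\hat g'$.** Clearly $\hat1=1$. Next, $\hat\tau(M)$ is $y\mapsto y\langle\xi,x\rangle$, so $\hat\tau(M)=\mathrm{tr}(M)\,\mathrm{id}$. This is a multiple of $e_{\mathbf 1}$ with trace $d$, hence $\hat\tau=d\,e_{\mathbf 1}$. Next, $\hat g(x\otimes\xi)$ is $y\mapsto\langle\xi,x_1\rangle x_2y$, that is, $L_z$ with $z=\langle\xi,x_1\rangle x_2$. So $\hat g$ factors through $X$ and is a multiple of $e_X$; its trace is $d=\dim X\neq0$, so $\hat g=e_X$. As $g'=\tau g\tau$, Step 1 gives $\hat g'=e_{X^*}$.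

**Step 3: $\hat h'$ on $X$ and $X^*$.** Here $\hat h'(M)$ is $y\mapsto xy_1\langle\xi,y_2\rangle=M(y_1)y_2$. The copy of $X$ in $X\otimes X^*$ is $\{L_z\}$, which is nonzero since $\mu\ne0$. On it, $\hat h'(L_z)(y)=(zy_1)y_2=y_2(y_1z)=\kappa\,zy$ by (7). The copy of $X^*$ consists of the maps $M_\xi(y)=\langle\xi,y_1\rangle y_2$, nonzero since $\delta\neq0$. On it, $\hat h'(M_\xi)(y)=\langle\xi,y_{11}\rangle y_{12}y_2=\kappa\langle\xi,y_1\rangle y_2$ by (8). So $h'_X=h'_{X^*}=\kappa$, and by (11) $h_X=h_{X^*}=\kappa$.

**Step 4: compare coefficients.** The first relation of (6) becomes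
$$\hat h+\hat h'=e_X+e_{X^*}+2\lambda(1-d\,e_{\mathbf 1}).$$
The coefficient of $e_X$ gives $2\kappa=1+2\lambda$. That of $e_{\mathbf 1}$ gives $2h_{\mathbf 1}=2\lambda(1-d)=2$. With (10),
$$\lambda=\frac{-1}{d-1},\quad\kappa=\frac{d-3}{2(d-1)},\quad h_{\mathbf 1}=1,\quad h_S+h_{S^*}=2\lambda\ \text{ for }S=B,C.\tag{12}$$
(For $\mathrm{Rep}\,\mathbb H$ this gives again $\kappa=0$.)

**Step 5: a vanishing trace.** We have $\hat h(x\otimes\xi)=(y\mapsto x_1\langle\xi,x_2y\rangle)=x_1\otimes\xi L_{x_2}$, so $\hat h^2(x\otimes\xi)=x_{11}\otimes\xi L_{x_2}L_{x_{12}}$. Its partial trace over $X^*$ is $x\mapsto x_{11}\,\mathrm{tr}(L_{x_2}L_{x_{12}})$, and $u\otimes v\mapsto\mathrm{tr}(L_uL_v)$ lies in $\mathrm{Hom}(X\otimes X,\mathbf 1)=0$. Hence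
$$\mathrm{Tr}(\hat h^2)=0.\tag{13}$$

**Lemma 1.** $C\cong B^*\not\cong B$, and $\dim B=\dim C=(d^2-2d-1)/2$.

*Proof.* Duality permutes $\{B,C\}$. If it does not swap them, both are self-dual and (12) gives $h_B=h_C=\lambda$. By (13), (12) and (4),
$$0=\sum_Sh_S^2\dim S=1+2d\kappa^2+\lambda^2(d^2-2d-1).$$
Multiply by $(d-1)^2$:
$$0=(d-1)^2+\frac{d(d-3)^2}2+d^2-2d-1=\frac d2\bigl(4d-8+d^2-6d+9\bigr)=\frac{d(d-1)^2}2,$$
which is nonzero since $d\ne0,1$. This contradiction shows $C\cong B^*\not\cong B$. Then $\dim B=\dim C$, and (4) gives the value. $\square$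

If (iii) fails, (5) and Lemma 1 leave two cases: **Case I**, $A\cong X^*$; **Case II**, after exchanging the names $B,C$ if necessary, $A\cong B$ and $C\cong A^*$.

## 6. Case I: $\bigwedge^2X\cong X^*$ forces dimension three

**Step 1: the products with $B$ and $C$.** This step uses only $A\cong X^*$. From $d(d-1)/2=d$ we get $d=3$, and Lemma 1 gives $\dim B=\dim C=1$. Let $x,y,b,c$ be the classes of $X,X^*,B,C$. Then
$$x^2=x+2y,\qquad y^2=y+2x,\qquad xy=1+x+y+b+c.\tag{14}$$
Compute $x^2y$ twice:
$$(x+2y)y=xy+2y+4x,\qquad x(1+x+y+b+c)=2x+2y+xy+xb+xc.$$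
So $xb+xc=2x$. Since $\mathrm{Hom}(B\otimes X,X)=\mathrm{Hom}(B,X\otimes X^*)\ne0$, the product $B\otimes X$ contains $X$; likewise $C\otimes X$. Hence
$$B\otimes X\cong X\cong C\otimes X.\tag{15}$$

**Step 2: $\bigwedge^4X=0$, if (iii) fails and $\mathrm{char}\,k\neq2,3,5$.** We know $\dim\bigwedge^4X=d(d-1)(d-2)(d-3)/24=0$, but this alone does not make $\bigwedge^4X$ zero (Section 1). It does if $\bigwedge^4X$ is a summand of a simple object, so we determine $\bigwedge^3X$. It is a summand of $X\otimes A\cong X\otimes X^*$ and does not contain $X$, as $m=0$. So it is the sum over a subset of $\{\mathbf 1,X^*,B,C\}$, whose dimensions are $1,3,1,1$. Its dimension is $d(d-1)(d-2)/6=1$ in $k$. The integer subset sums lie in $[0,6]$; in characteristic $0$ or at least $7$, the only such integer equal to $1$ in $k$ is $1$. So $\bigwedge^3X\in\{\mathbf 1,B,C\}$. By (15), $\bigwedge^4X$ is a summand of $\bigwedge^3X\otimes X\cong X$, which is simple of dimension $3\ne0$. As $\dim\bigwedge^4X=0$, we get $\bigwedge^4X=0$.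

## 7. Case II: $d=-1$, where counting gives no contradiction

Assume (iii) fails and $A\cong B$. From $d(d-1)/2=(d^2-2d-1)/2$ we get $d=-1$. By (12), $\lambda=\frac12$ and $\kappa=1$; by (10), $\sigma=\frac12$; by (9), $\rho=\frac12$.

The natural hope is that some dimension or trace is now inconsistent. For ordinary representations in characteristic $0$ we would be done, as $-1$ is not the dimension of a vector space. In general the identities found so far are all satisfied. The dimensions are $\dim A=\dim B=\dim C=1$. Equation (13) reads $1-2+h_B^2+h_C^2=0$, with $h_B+h_C=2\lambda=1$; these two equations just say $\{h_B,h_C\}=\{0,1\}$. Also, the scalars $d,\lambda,\kappa,\rho,\sigma$ cannot tell Case II from a pair for which (iii) holds: we shall see in Section 11 that (iii) forces $\kappa=1$, hence $d=-1$ and the same $\lambda,\sigma,\rho$. So these scalars cannot decide. What is left is the two-dimensional space of morphisms $X\to X^{\otimes3}$ on which $S_3$ acts by $\mathrm{std}$; it exists exactly because (iii) fails.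

The plan for Sections 8–10 is to turn the values of the scalars into algebraic identities for $\mu$ and $\delta$, to use them to put six idempotent operators on that space, commuting and permuted by $S_3$, and to show that $S_3$ then acts on it with all orbits of eigenspaces of size $6$. Its dimension is only $2$.

Inserting the scalars, (6) reads $h-g-g'+h'=1-\tau$ and $h+g+g'+h'=1+\tau+2p$. Subtracting gives $p=g+g'-\tau$; composing with $\tau$ on the left gives $p=h+h'-1$. In elements:
$$\delta(xy)=x_1\otimes x_2y+xy_1\otimes y_2-x\otimes y,\tag{16}$$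
$$\delta(xy)=yx_1\otimes x_2+y_1\otimes y_2x-y\otimes x.\tag{17}$$
By (8) with $\kappa=1$, and its flip,
$$x_{11}\otimes x_{12}x_2=x_1\otimes x_2=x_1x_{21}\otimes x_{22}.\tag{18}$$
For the second equality: flipping the first gives $x_{12}x_2\otimes x_{11}=x_1\otimes x_2$, and cocommutativity of the outer and the inner coproduct turns the left side into $x_{22}x_1\otimes x_{21}=x_1x_{21}\otimes x_{22}$. Finally (7) reads $x_1(x_2y)=xy$.

## 8. Case II: $\mu$ is associative or $\delta$ is coassociative

Let $\pi\in S_3$ act on $X^{\otimes3}$ by moving the content of slot $i$ to slot $\pi(i)$. It acts on $\mathrm{Hom}(X,X^{\otimes3})$ by $\psi\mapsto\pi\psi$ and on $\mathrm{Hom}(X^{\otimes3},X)$ by $f\mapsto f\pi^{-1}$. In both spaces the multiplicities of $\mathrm{triv},\mathrm{std},\mathrm{sgn}$ are $t,s,m$. By (5) both are isomorphic to $\mathrm{triv}\oplus\mathrm{std}$, of dimension $3$. Composition into $\mathrm{End}(X)=k$ is a perfect $S_3$-invariant pairing.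

**Step 1: six morphisms and their pairings.** Let
$$T_1=x(yz),\quad T_2=(xz)y,\quad T_3=(xy)z\quad\text{in }\mathrm{Hom}(X^{\otimes3},X),$$
$$T_1^*=x_1\otimes x_{21}\otimes x_{22},\quad T_2^*=x_{11}\otimes x_2\otimes x_{12},\quad T_3^*=x_{11}\otimes x_{12}\otimes x_2\quad\text{in }\mathrm{Hom}(X,X^{\otimes3}).$$
The index marks the slot that is multiplied last, or split off first. So $\pi$ sends $T_i$ to $T_{\pi(i)}$ and $T_i^*$ to $T_{\pi(i)}^*$. Now $T_3T_3^*$ is $x\mapsto(x_{11}x_{12})x_2=x_1x_2=x$, and $T_1T_3^*$ is $x\mapsto x_{11}(x_{12}x_2)=\kappa x_1x_2=\kappa x$ by (7). By $S_3$-invariance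
$$T_iT_i^*=1,\qquad T_iT_j^*=\kappa\quad(i\neq j).\tag{19}$$
(This holds in general, not only in Case II.) In Case II, $\kappa=1$, so $(T_i-T_j)T_l^*=0$ for all $i,j,l$.

**Step 2: the alternative.** Suppose the $T_i$ are not all equal. Their differences span a nonzero $S_3$-quotient of $\mathrm{std}$, hence the copy of $\mathrm{std}$ in $\mathrm{Hom}(X^{\otimes3},X)$. Its annihilator in $\mathrm{Hom}(X,X^{\otimes3})$ is an $S_3$-stable line, so it is the trivial part. All $T_l^*$ lie in it, so each is $S_3$-invariant and $T_1^*=T_2^*=T_3^*$. Thus either $T_1=T_2=T_3$ ($\mu$ is associative) or $T_1^*=T_2^*=T_3^*$ ($\delta$ is coassociative).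

**Step 3: reduction to associative $\mu$.** If only $\delta$ is coassociative, replace $X$ by $X^*$, with product $\delta^t$ and coproduct $\mu^t$ (transposes); the normalization $\delta^t\mu^t=(\mu\delta)^t=1$ holds, and $\delta^t$ is associative. The object $X^*$ is generating. As $\mathrm{Sym}^2$, $\bigwedge^2$ and $\mathbf S_{(2,1)}$ commute with duality, $X^*$ satisfies (i) and (ii) and fails (iii). It is in Case II, since $\bigwedge^2(X^*)\cong A^*\not\cong X$, because $A\not\cong X^*$. So all formulas of Section 7 hold for it. Hence **we assume that $\mu$ is associative** and put $T=T_1=T_2=T_3$.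

**Step 4: the space $V$.** Let $V\subset\mathrm{Hom}(X,X^{\otimes3})$ be the $\mathrm{std}$ part, so $\dim V=2$. The morphism $T$ is $S_3$-invariant, so it pairs to zero with $V$; it is nonzero since $TT_1^*=1$. Comparing dimensions,
$$V=\{\psi\in\mathrm{Hom}(X,X^{\otimes3}):T\psi=0\},\qquad\dim V=2.\tag{20}$$

## 9. Case II: $\delta$ is coassociative too, and multiplicative

**Step 1: idempotents $P_i$ on $V$.** They will measure the failure of coassociativity. For $\psi\in\mathrm{Hom}(X,X^{\otimes3})$ let $(P_i\psi)(x)$ be $\psi(x_2)$ with its $i$-th slot multiplied by $x_1$. Then $(P_i^2\psi)(x)$ is $\psi(x_{22})$ with slot $i$ multiplied by $x_{21}$ and then by $x_1$. By associativity this is multiplication by $x_1x_{21}$, and by (18) $x_1x_{21}\otimes x_{22}=x_1\otimes x_2$. So $P_i^2=P_i$. If $T\psi=\alpha\cdot1$, then $T(P_i\psi)(x)=x_1(\alpha x_2)=\alpha x$, since $\mu$ is associative and commutative; so $P_iV\subset V$. Also $\pi P_i\pi^{-1}=P_{\pi(i)}$.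

**Step 2: an equation for the defect.** Let $D=T_3^*-T_1^*=(\delta\otimes1)\delta-(1\otimes\delta)\delta$. By (19) with $\kappa=1$, $TD=0$, so $D\in V$. Apply $\delta\otimes1$ to (16), and expand $\delta(xy_1)$ by (16) again:
$$(\delta\otimes1)\delta(xy)=x_{11}\otimes x_{12}\otimes x_2y+x_1\otimes x_2y_1\otimes y_2+xy_{11}\otimes y_{12}\otimes y_2-x\otimes y_1\otimes y_2-x_1\otimes x_2\otimes y.$$
Apply $1\otimes\delta$ to (16), and expand $\delta(x_2y)$:
$$(1\otimes\delta)\delta(xy)=x_1\otimes x_{21}\otimes x_{22}y+x_1\otimes x_2y_1\otimes y_2-x_1\otimes x_2\otimes y+xy_1\otimes y_{21}\otimes y_{22}-x\otimes y_1\otimes y_2.$$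
Three terms cancel in the difference, which is
$$D(xy)=D(x)(1\otimes1\otimes y)+(x\otimes1\otimes1)D(y);$$
here the factors multiply the indicated slot. Precompose with $\delta$, that is, put $x_1,x_2$ for $x,y$ and use $x_1x_2=x$. The first term becomes $D(x_1)$ with slot $3$ multiplied by $x_2$, which is $P_3D$ by cocommutativity. So
$$D=P_3D+P_1D.\tag{21}$$

**Step 3: $D=0$.** Suppose $D\ne0$. Then the $T_i^*$ are not all equal, and $(c_1,c_2,c_3)\mapsto\sum c_iT_i^*$ is an $S_3$-isomorphism from the sum-zero vectors onto $V$. Under it $D=(-1,0,1)$. The operator $P_1$ commutes with the transposition $(23)$, so it acts on the eigenvectors $u=(2,-1,-1)$ and $w=(0,1,-1)$ of $(23)$ by scalars $\pi_+,\pi_-$; these are $0$ or $1$, since $P_1^2=P_1$. As $D=-\frac12u-\frac12w$,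
$$P_1D=\Bigl(-\pi_+,\ \frac{\pi_+-\pi_-}2,\ \frac{\pi_++\pi_-}2\Bigr).$$
Since $P_3=(13)P_1(13)$ and $(13)D=-D$, we have $P_3D=-(13)P_1D$, whose first coordinate is $-\frac{\pi_++\pi_-}2$. The first coordinate of (21) is $-1=-\pi_+-\frac{\pi_++\pi_-}2$, that is, $3\pi_++\pi_-=2$. But $3\pi_++\pi_-\in\{0,1,3,4\}$, and these differ from $2$ by $\pm1$ or $\pm2$, which are nonzero in $k$. This is a contradiction. So $D=0$, that is, $T_1^*=T_3^*$, and by the $S_3$-action
$$T_1^*=T_2^*=T_3^*.\tag{22}$$

**Step 4: $\delta(x)\delta(y)=\delta(xy)$ with slotwise product.** We need this for one identity in Section 10. Compute $\delta(xy_1)(1\otimes y_2)$, meaning that the second slot is multiplied by $y_2$, in two ways. By (17) it is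
$$y_1x_1\otimes x_2y_2+y_{11}\otimes y_{12}y_2x-y_1\otimes xy_2=\delta(x)\delta(y),$$
since the middle term is $y_1\otimes y_2x$ by (18) and cancels the last. By (16) it is
$$x_1\otimes x_2y_1y_2+xy_{11}\otimes y_{12}y_2-x\otimes y_1y_2=x_1\otimes x_2y+xy_1\otimes y_2-x\otimes y=\delta(xy),$$
using $y_1y_2=y$ and (18).

## 10. Case II: six commuting idempotents and tournaments

For $i\ne j$ let $h_{ij}\in\mathrm{End}(X^{\otimes3})$ replace the content $u$ of slot $i$ by $u_1$ and multiply slot $j$ by $u_2$. So $h_{12}=h\otimes1$, and $h_{21}=h'\otimes1$. Clearly $\pi h_{ij}\pi^{-1}=h_{\pi(i)\pi(j)}$. Since $u_1(u_2v)=uv$, we have $Th_{ij}=T$; by (20), $h_{ij}$ acts on $V$ by postcomposition. For $\psi\in V$ write $\psi=u\otimes v\otimes w$ for the three slots of $\psi(x)$.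

**Step 1: multiplying two slots of $\psi\in V$ gives $0$.** The result lies in $\mathrm{Hom}(X,X\otimes X)=k\delta$, say it is $\alpha\delta$. Multiplying the two remaining slots gives $\alpha\cdot1=\mu(\alpha\delta)=T\psi=0$, so $\alpha=0$.

**Step 2: $h_{ij}^2=h_{ij}$.** We have $h^2(x\otimes y)=x_{11}\otimes x_{12}(x_2y)=x_{11}\otimes(x_{12}x_2)y=x_1\otimes x_2y$, by associativity and (18).

**Step 3: $h_{ij}+h_{ji}=1$ on $V$.** By $h+h'=1+p$, the sum is $1$ plus the operator that applies $p=\delta\mu$ to slots $i,j$. The latter vanishes on $V$ by Step 1.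

**Step 4: all $h_{ij}$ commute on $V$.** We have
$$h_{12}h_{13}(x\otimes y\otimes z)=x_{11}\otimes x_{12}y\otimes x_2z,\qquad h_{13}h_{12}(x\otimes y\otimes z)=x_{11}\otimes x_2y\otimes x_{12}z,$$
which agree because $T_3^*=T_2^*$. By $S_3$-equivariance $h_{ij}$ and $h_{il}$ commute for distinct $i,j,l$. By Step 3, replacing $h_{ij}$ by $h_{ji}=1-h_{ij}$ does not affect commutation on $V$. Any two of the pairs $\{1,2\},\{1,3\},\{2,3\}$ share an index, so everything commutes.

**Step 5: $h_{13}h_{12}h_{23}=h_{12}h_{23}$ on $V$.** This expresses transitivity. We compute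
$$h_{23}\psi=u\otimes v_1\otimes v_2w,\qquad h_{12}h_{23}\psi=u_1\otimes u_2v_1\otimes v_2w,$$
$$h_{13}h_{12}h_{23}\psi=u_{11}\otimes u_2v_1\otimes u_{12}v_2w.$$
By $T_2^*=T_1^*$, then Section 9, Step 4, then (16),
$$u_{11}\otimes u_2v_1\otimes u_{12}v_2w=u_1\otimes u_{21}v_1\otimes u_{22}v_2w=u_1\otimes\bigl(\delta(u_2)\delta(v)\bigr)(1\otimes w)=u_1\otimes\delta(u_2v)(1\otimes w)$$
$$=u_1\otimes u_{21}\otimes u_{22}vw+u_1\otimes u_2v_1\otimes v_2w-u_1\otimes u_2\otimes vw.$$
The first and last terms are obtained from $u\otimes vw$, which is $0$ by Step 1. What remains is $h_{12}h_{23}\psi$.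

**Step 6: the contradiction.** A *tournament* on $\{1,2,3\}$ chooses, for each pair $i\neq j$, exactly one of $i\to j$ and $j\to i$. There are $8$ of them: two are cyclic (such as $1\to2\to3\to1$) and six are linear orders (such as $1\to2$, $2\to3$, $1\to3$). By Steps 2–4, $V=\bigoplus_\theta V_\theta$ over tournaments $\theta$, where $V_\theta$ is the common eigenspace with $h_{ij}=1$ when $i\to j$ in $\theta$ and $h_{ij}=0$ when $j\to i$. As $V$ is $S_3$-stable, $\pi V_\theta=V_{\pi\theta}$. For the cyclic tournament $1\to2\to3\to1$ we have $h_{12}=h_{23}=1$ and $h_{13}=0$ on $V_\theta$, so Step 5 says $0=1$ there: $V_\theta=0$. Conjugating Step 5 by $(23)$ does the same for $1\to3\to2\to1$. The six linear orders are permuted simply transitively by $S_3$, so the six spaces $V_\theta$ have equal dimension, and $6\mid\dim V$. But $\dim V=2$. So **Case II never occurs**, in any characteristic other than $2,3$.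

**Proof of Theorem A.** Let $\mathrm{char}\,k\ne2,3,5,7$, let (i) and (ii) hold, and let (iii) fail. By Section 5 we are in Case I or Case II. Case II does not occur, and in Case I Section 6 gives $\bigwedge^4X=0$. $\blacksquare$

## 11. Theorem B: the dimension separates the two alternatives

From here on only $\mathrm{char}\,k\ne2,3$ is assumed. Section 6, Step 2 is not available in characteristic $5$, where the subset sum $6$ equals $1$; we avoid it.

**If (iii) fails**, then Case I holds, as Case II is impossible. So $A\cong X^*$ and $d=3$.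

**If (iii) holds**, then $s=0$ and $\mathrm{Hom}(X^{\otimes3},X)$ contains no copy of $\mathrm{std}$. The differences of the $T_i$ span a quotient of $\mathrm{std}$, so $T_1=T_2=T_3$. By (19), $\kappa=T_1T_3^*=T_3T_3^*=1$, and (12) gives $d-3=2(d-1)$, so $d=-1$. Then $\dim\bigwedge^4X=(-1)(-2)(-3)(-4)/24=1$, so $\bigwedge^4X\ne0$.

Hence $\dim X\in\{-1,3\}$, and $-1\neq3$ in $k$. The first paragraph gives (a)⇒(b). The second gives (c)⇒(a) and (d)⇒(a). It remains to prove (b)⇒(e), and that (e) implies (a), (c), (d).

## 12. From $\bigwedge^2X\cong X^*$ to $\mu_7\rtimes\mathbb Z/3$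

Assume (b). Section 6, Step 1 used only $A\cong X^*$, so (14) and (15) hold.

**Step 1: the list of simple objects.** Multiply $xy=1+x+y+b+c$ by $b$. By (15), $xb=x$. As $C^*\cong B$, $yb$ is the class of $(X\otimes C)^*\cong X^*$, so $yb=y$. We get $1+x+y+b+c=b+x+y+b^2+bc$, that is, $b^2+bc=1+c$. Here $bc=[B\otimes B^*]$ contains $1$ and $b^2\ne0$, so $bc=1$ and $b^2=c$. Thus $B$ is invertible and $B^{\otimes3}\cong\mathbf 1$. Dually $c^2=b$ and $xc=x$, $yc=y$. So $\{\mathbf 1,B,C,X,X^*\}$ is closed under $\otimes$ up to direct sums, and since $X$ generates, these are all the simple objects of $\mathcal C$.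

**Step 2: algebras from invertible objects.** We build a commutative algebra that trivializes $B$. Let $L$ be invertible in a semi-simple pre-Tannakian category over $k$. The symmetry of $L\otimes L$ is a scalar $q=\pm1$, and its partial trace gives $q\dim L=1$, so $\dim L=q$. If $L^{\otimes n}\cong\mathbf 1$ with $n$ odd, then $q^n=1$, so $q=1$ (recall $2\ne0$). Hence $S_r$ acts trivially on $L^{\otimes r}$ for all $r$. Take $n$ minimal and fix an isomorphism $\varphi:L^{\otimes n}\to\mathbf 1$. Define
$$R_L=\bigoplus_{i=0}^{n-1}L^{\otimes i}$$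
with product $L^{\otimes i}\otimes L^{\otimes j}=L^{\otimes(i+j)}$, followed by $\varphi$ on some $n$ of the factors if $i+j\ge n$. Because permutations act trivially, the choice of the factors does not matter. For the same reason the product is associative and commutative: both sides of each law contract disjoint groups of $n$ factors, in whatever order. All components $L^{\otimes i}\otimes L^{\otimes j}\to L^{\otimes(i+j\bmod n)}$ are isomorphisms.

**Step 3: pass to modules over $R=R_B=\mathbf 1\oplus B\oplus C$.** Here $n=3\in k^\times$. For $i\in\mathbb Z/3$ let $t_i:\mathbf 1\to B^{\otimes i}\otimes B^{\otimes-i}$ (exponents modulo $3$) be inverse to multiplication, and let $e=\frac13\sum_it_i:\mathbf 1\to R\otimes R$. Multiplication sends $e$ to the unit. Also $re=er$ for all $r$ in $R$: for $r$ in $B^{\otimes j}$, both $rt_i$ and $t_{i+j}r$ lie in $B^{\otimes(i+j)}\otimes B^{\otimes-i}$, and multiplication, which is an isomorphism on this component, sends both to $r$. So for an $R$-module $M$ with action $a:R\otimes M\to M$, the map $M\to R\otimes M$,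 $z\mapsto(1\otimes a)(e\otimes z)$, is an $R$-linear section of $a$: every $R$-module $M$ is a summand of the free module $R\otimes M$.

Let $\mathcal D=\mathrm{Mod}_R(\mathcal C)$ with $\otimes_R$. Free modules are projective, because $\mathrm{Hom}_R(R\otimes N,-)=\mathrm{Hom}(N,-)$ and $\mathcal C$ is semi-simple. So all modules are projective, and $\mathcal D$ is semi-simple. The free module $R\otimes N$ has dual $R\otimes N^*$, and summands of dualizable objects are dualizable, so $\mathcal D$ is rigid. Finally $\mathrm{End}_R(R)=\mathrm{Hom}(\mathbf 1,R)=k$. So $\mathcal D$ is semi-simple pre-Tannakian, and $R\otimes-:\mathcal C\to\mathcal D$ is an exact faithful symmetric tensor functor.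

**Step 4: $\mathcal D$ has seven simple objects, all invertible.** A simple module is a summand of $R\otimes S$ for some simple $S$ of $\mathcal C$. Multiplication gives $R$-linear isomorphisms $R\otimes B\cong R\cong R\otimes C$, and $R$ is simple as $\mathrm{End}_R(R)=k$. In $\mathcal C$, $R\otimes X\cong X^{\oplus3}$ by (15), so $\mathrm{End}_R(R\otimes X)=\mathrm{Hom}(X,R\otimes X)$ has dimension $3$. A semi-simple algebra of dimension $3$ over $k=\bar k$ is $k^3$. So $R\otimes X=Y_1\oplus Y_2\oplus Y_3$ with simple, pairwise non-isomorphic $Y_i$, and dually $R\otimes X^*=Y_1^*\oplus Y_2^*\oplus Y_3^*$. Since $\mathrm{Hom}_R(R\otimes X,R\otimes X^*)=\mathrm{Hom}(X,(X^*)^{\oplus3})=0$ and $\mathrm{Hom}_R(R,R\otimes X)=\mathrm{Hom}(\mathbf 1,X^{\oplus3})=0$, and dually for $X^*$, the simple objects of $\mathcal D$ are exactly the seven objects $R,Y_i,Y_i^*$. Now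
$$\bigoplus_{i,j}Y_i\otimes_RY_j^*\cong R\otimes X\otimes X^*\cong R^{\oplus3}\oplus\bigoplus_iY_i\oplus\bigoplus_iY_i^*$$
has length $9$. The nine products on the left are nonzero by (F5), so each is simple. As $Y_i\otimes_RY_i^*$ contains the unit $R$, it is $R$. So all seven simple objects are invertible; they form a group $\Gamma$ of order $7$.

**Step 5: a fibre functor.** Let $L$ generate $\Gamma$ and let $R'=R_L=\bigoplus_{i<7}L^{\otimes i}$ in $\mathcal D$, by Step 2 with $n=7$. Define
$$\omega(M)=\mathrm{Hom}_{\mathcal D}(\mathbf 1_{\mathcal D},R'\otimes_RM).$$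
It sends each simple $L^{\otimes i}$ to a one-dimensional space, so it is exact and faithful. For $f\in\omega(M)$ and $f'\in\omega(N)$, tensor them and multiply the two copies of $R'$; this gives natural maps $\omega(M)\otimes\omega(N)\to\omega(M\otimes_RN)$. They are compatible with associativity, units and, since $R'$ is commutative, with the symmetry. For $M=L^{\otimes i}$ and $N=L^{\otimes j}$, nonzero $f,f'$ are isomorphisms onto $L^{\otimes-i}\otimes L^{\otimes i}$ and $L^{\otimes-j}\otimes L^{\otimes j}$, and the component of the multiplication of $R'$ is an isomorphism. So the map is a nonzero map of one-dimensional spaces, hence an isomorphism. Thus $\omega$ is a fibre functor on $\mathcal D$. A tensor automorphism of $\omega$ is a unit for each simple object, multiplicative on $\Gamma$; so $\mathcal D\simeq\mathrm{Rep}(\mu_7)$, where $\mu_7$ is the diagonalizable group with character group $\Gamma\cong\mathbb Z/7$.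

**Step 6: the group $G$.** Composing, we get a fibre functor on $\mathcal C$ sending $X$ and $X^*$ to three-dimensional spaces and $B,C$ to lines. By Deligne–Milne (*Tannakian categories*, Theorem 2.11, Propositions 2.20 and 2.21), $\mathcal C\simeq\mathrm{Rep}(G)$ for a finite group scheme $G$, and
$$\dim\mathcal O(G)=\sum_S(\dim_k\omega(S))^2=1+1+1+9+9=21.$$
The functor $\mathcal C\to\mathcal D\simeq\mathrm{Rep}(\mu_7)$ gives a homomorphism $\mu_7\to G$. It is a closed immersion, since the characters $Y_i$ occur in the image of $X$ and, together with tensor products and duals, give every object of $\mathrm{Rep}(\mu_7)$. The subcategory with simple objects $\mathbf 1,B,C$ is $\mathrm{Rep}(\mu_3)=\mathrm{Rep}(\mathbb Z/3)$ (recall $\mathrm{char}\,k\ne3$), and gives a quotient $G\to\mathbb Z/3$. Its kernel has order $21/3=7$. It contains $\mu_7$, because $R\otimes B\cong R$ says that $B$ is trivial on $\mu_7$. Comparing orders, the kernel is $\mu_7$: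
$$1\to\mu_7\to G\to\mathbb Z/3\to1.\tag{23}$$

**Step 7: (23) splits.** The identity component $G^0$ maps trivially to $\mathbb Z/3$, so $G^0\subset\mu_7$. If $\mathrm{char}\,k\neq7$, then $\mu_7$ is étale, so $G^0=1$ and $G$ is a constant finite group; (23) splits by Schur–Zassenhaus. If $\mathrm{char}\,k=7$, then $\mu_7$ is connected, so $G^0=\mu_7$ and $G^0(k)=1$. As $k$ is perfect, $G_{\mathrm{red}}$ is a closed subgroup, and it is étale. The map $G_{\mathrm{red}}\to G/G^0=\mathbb Z/3$ is bijective on $k$-points, hence an isomorphism of constant groups. So $G=G^0\rtimes G_{\mathrm{red}}$.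

**Step 8: identify the action and $X$.** If $\mathbb Z/3$ acted trivially on $\mu_7$, then $\mu_7$ would be central, the $\mu_7$-weight spaces of $X$ would be $G$-stable, and the simple object $X$ would have a single weight. But its weights $Y_1,Y_2,Y_3$ are distinct. So the action $\mathbb Z/3\to\mathrm{Aut}(\mu_7)=(\mathbb Z/7)^\times$ is non-trivial, hence faithful, with image the unique subgroup $\{1,2,4\}$ of order $3$. Two such actions differ by an automorphism of $\mathbb Z/3$, so $G\cong\mu_7\rtimes\mathbb Z/3$ is unique up to isomorphism. The set of weights of $X$ consists of three distinct non-trivial characters and is stable under $\mathbb Z/3$, whose orbits on non-trivial characters have size $3$. So it is one orbit. Pick a weight $\chi$. By Frobenius reciprocity there is a nonzero map $X\to\mathrm{Ind}_{\mu_7}^G\chi$; it is injective as $X$ is simple, and both sides have vector-space dimension $3$. So $X\cong\mathrm{Ind}_{\mu_7}^G\chi$. The two orbits of non-trivial characters are exchanged by the automorphism of $G$ that is inversion on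 $\mu_7$ and the identity on $\mathbb Z/3$, so the choice of $\chi\neq1$ does not matter. This proves (e). If $\mathrm{char}\,k\ne7$, then $\mu_7\cong\mathbb Z/7$ and $G$ is the non-abelian group $\mathbb H$ of order $21$.

## 13. The pair $(\mathrm{Rep}(\mu_7\rtimes\mathbb Z/3),V)$

It remains to prove that (e) implies (a), (c), (d). We also check that the pair in (e) satisfies the hypotheses. Let $G=\mu_7\rtimes\mathbb Z/3$ with faithful action and $V=\mathrm{Ind}_{\mu_7}^G\chi$, $\chi\ne1$. Write $i$ for the weight $\chi^i$, $i\in\mathbb Z/7$; the group $\mathbb Z/3$ acts on weights through $\{1,2,4\}\subset(\mathbb Z/7)^\times$.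

**Step 1: $\mathrm{Rep}\,G$ is semi-simple.** For a subrepresentation choose a $\mu_7$-equivariant projection onto it, which exists as $\mu_7$ is diagonalizable. Average it over $\mathbb Z/3\subset G(k)$, which is possible since $3\in k^\times$. The result is still $\mu_7$-equivariant, because $\mathbb Z/3$ normalizes $\mu_7$; so it is $G$-equivariant.

**Step 2: simple objects.** A representation whose weights form one non-trivial $\mathbb Z/3$-orbit, each with multiplicity one, is simple: a subrepresentation is a sum of weight lines stable under $\mathbb Z/3$. By Frobenius reciprocity, as in Section 12, Step 8, it is determined by the orbit. The orbit $\{1,2,4\}$ gives $V$ and $\{6,5,3\}$ gives $V^*$. A simple representation with weight $0$ is fixed by $\mu_7$, since its $\mu_7$-invariants form a subrepresentation; so it is one of the three characters of $\mathbb Z/3$. A simple representation with a non-trivial weight $\chi'$ maps nontrivially to $\mathrm{Ind}\,\chi'$, which is $V$ or $V^*$, so it is $V$ or $V^*$.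

**Step 3: $V$ generates.** The weight-$0$ part of $V\otimes V^*$ has the basis $v_i\otimes v_i^*$, $i\in\{1,2,4\}$, permuted cyclically by $\mathbb Z/3$: it is the regular representation of $\mathbb Z/3$ and contains all three characters. The nonzero weights $i-j$ of $V\otimes V^*$ are all the nonzero residues, each once, so they give $V\oplus V^*$. Thus all five simple objects are summands of $V\otimes V^*$.

**Step 4: (i) and (ii).** The weights of $\bigwedge^2V$ are $3,5,6$, so $\bigwedge^2V\cong V^*$ is simple. The weights of $\mathrm{Sym}^2V$ are $2,4,1$ and $3,5,6$, so $\mathrm{Sym}^2V\cong V\oplus V^*\cong V\oplus\bigwedge^2V$ and $\psi^2[V]=[V]$.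

**Step 5: (a), (c), (d).** By Step 3, $V\otimes\bigwedge^2V\cong V\otimes V^*$ contains $V$, while $\bigwedge^3V$ is one-dimensional. By (1), $V$ is a summand of $\mathbf S_{(2,1)}(V)$, so (iii) fails, which is (a). As $V$ is a three-dimensional vector space, $\dim V=3$ and $\bigwedge^4V=0$, which are (c) and (d).

With Sections 11 and 12 this completes the proof of Theorem B. $\blacksquare$
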